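\title{Ordinal maximin share allocations need not exist for agents with identical valuations}

\begin{abstract}
Indivisible goods are to be divided among $n$ agents with positive entitlements. The ordinal maximin share (OMMS) of an agent is the largest value that the agent can secure by cutting the goods into $d$ bundles and keeping the worst $\ell$ of them, where $\ell/d$ may be any fraction not exceeding the agent's normalized entitlement. We show that an allocation giving every agent this share need not exist even when all agents have the same additive valuation. An explicit example has four agents with entitlements $(3,3,2,4)$. More generally, a counterexample exists whenever the normalized entitlements are rational and none of their reduced denominators is divisible by all of them; this yields counterexamples for three agents and, for every $n\ge 3$, for a dense set of entitlement vectors. In the other direction, an OMMS allocation exists whenever $n-1$ agents share one entitlement and one valuation, in particular whenever $n\le 2$, and the divisibility condition is exact for instances in which every share equals the proportional share.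
\end{abstract}

\section{The problem and the results}\label{sec:intro}

A finite set $M$ of indivisible goods is to be divided among agents $1,\dots,n$. Agent $i$ has an \emph{entitlement} $w_i>0$ and an \emph{additive valuation} $u_i$: each good $g$ has a value $u_i(g)\ge 0$, and $u_i(S)=\sum_{g\in S}u_i(g)$ for $S\subseteq M$. Only the normalized entitlements
\[
\bar w_i=\frac{w_i}{w_1+\dots+w_n},\qquad \bar w_1+\dots+\bar w_n=1,
\]
will matter. An \emph{allocation} is an ordered partition $(A_1,\dots,A_n)$ of $M$, and agent $i$ receives $A_i$. We write $[d]=\{1,\dots,d\}$, and a \emph{$d$-partition} is an ordered partition $(P_1,\dots,P_d)$ of $M$ into $d$ possibly empty bundles.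

If the goods could be cut, agent $i$ could be promised the \emph{proportional share} $\bar w_i u_i(M)$. With indivisible goods this is too much to promise: a single good cannot serve two agents. A maximin share lowers the promise to what the agent could obtain in a cutting game against an adversary. For positive integers $\ell\le d$, the \emph{$\ell$-out-of-$d$ maximin share} of agent $i$ is
\[
\operatorname{MMS}_i(\ell,d)=\max_{(P_1,\dots,P_d)}\ \min_{I\subseteq[d],\ |I|=\ell}\ u_i\Bigl(\,\bigcup_{s\in I}P_s\Bigr),
\]
the maximum being over all $d$-partitions: the agent cuts $M$ into $d$ bundles and is left with the $\ell$ least valuable ones. This game is a fair test for an agent who owns at least the fraction $\ell/d$ of the whole. Call a pair $(\ell,d)$ of positive integers with $\ell\le d$ \emph{admissible} for agent $i$ if $\ell/d\le\bar w_i$. The \emph{ordinal maximin share} of agent $i$ is the outcome of the best admissible game,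
\[
\operatorname{OMMS}_i=\max\bigl\{\operatorname{MMS}_i(\ell,d):(\ell,d)\text{ admissible for } i\bigr\}.
\]
The maximum is attained: the pair $(1,d)$ is admissible for $d\ge 1/\bar w_i$, and all numbers $\operatorname{MMS}_i(\ell,d)$ lie in the finite set $\{u_i(S):S\subseteq M\}$. The freedom to choose $\ell/d$ below $\bar w_i$ matters. With two goods of value $1$ and $\bar w_i=\frac35$, every $5$-partition has three empty bundles, so $\operatorname{MMS}_i(3,5)=0$, while the admissible pair $(1,2)$ gives $\operatorname{MMS}_i(1,2)=1$. An allocation is an \emph{OMMS allocation} if $u_i(A_i)\ge\operatorname{OMMS}_i$ for every $i$.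

With equal entitlements, $\operatorname{OMMS}_i$ is the usual maximin share $\operatorname{MMS}_i(1,n)$. Indeed, $(1,n)$ is admissible, and any admissible pair has $d\ge n\ell$, so the bundles of an optimal $d$-partition can be merged into $n$ groups of at least $\ell$ bundles, each worth at least $\operatorname{MMS}_i(\ell,d)$. If moreover the valuations are \emph{identical}, that is, $u_1=\dots=u_n=u$, then an optimal $n$-partition is itself an OMMS allocation. (For $n\ge3$ agents with different valuations an OMMS allocation may fail to exist even under equal entitlements; we shall not use this.) The question posed as open by Chakraborty, Segal-Halevi and Suksompong~\cite{CSS} is what happens when the valuations are identical but the entitlements are not: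
\begin{quote}
\emph{Does an OMMS allocation exist for every $n$, every set of goods $M$, every common additive valuation $u$ and all positive entitlements $w_1,\dots,w_n$?}
\end{quote}
One would guess that it does. The agents agree on all values; the shares fit into the total, since $\operatorname{OMMS}_i\le\bar w_iu(M)$ (Lemma~\ref{lem:share}); and for two agents a cut-and-choose argument works (Section~\ref{sec:exist}). What the equal-entitlement argument uses, however, is that a single partition certifies all shares at once. With different entitlements the shares are certified by partitions into different numbers of bundles, and these partitions can be as incompatible as the rows and the columns of a table. The answer is no.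

\begin{theorem}\label{thm:explicit}
There is an explicit instance with $n=4$ agents, identical valuations and entitlements $(3,3,2,4)$ that has no OMMS allocation.
\end{theorem}

The feature of $\bar w=(\frac14,\frac14,\frac16,\frac13)$ that makes this possible is arithmetic: none of the denominators $4,4,6,3$ is a multiple of all of them.

\begin{theorem}\label{thm:criterion}
Let $n\ge2$ and let $\bar w_i=p_i/q_i$ be rational numbers in lowest terms. If no $q_j$ is divisible by all of $q_1,\dots,q_n$, then some instance with identical valuations and these entitlements has no OMMS allocation.
\end{theorem}

The hypothesis says that the least common multiple of $q_1,\dots,q_n$ is not one of the $q_j$. It holds for $\bar w=(\frac16,\frac3{10},\frac8{15})$, that is, for entitlements $(5,9,16)$, so three agents suffice. Such vectors are not rare.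

\begin{theorem}\label{thm:dense}
For every $n\ge3$, the normalized entitlement vectors for which some instance with identical valuations has no OMMS allocation are dense in the open simplex $\{x\in\mathbb R^n_{>0}:x_1+\dots+x_n=1\}$.
\end{theorem}

Two results limit how far this can go.

\begin{theorem}\label{thm:exist}
If agents $1,\dots,n-1$ have equal entitlements and identical valuations, then an OMMS allocation exists, for any entitlement and any additive valuation of agent $n$. In particular, an OMMS allocation exists for $n=2$ with arbitrary additive valuations.
\end{theorem}

So for identical valuations the answer is yes when $n\le2$ and when at least $n-1$ entitlements are equal, and in general no for every $n\ge3$. Call an instance with identical valuations \emph{tight} if $\operatorname{OMMS}_i=\bar w_iu(M)$ for every agent $i$. All our counterexamples are tight, and among tight instances the condition of Theorem~\ref{thm:criterion} cannot be improved.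

\begin{theorem}\label{thm:tight}
Let $n\ge2$ and let $\bar w_i=p_i/q_i$ be rational numbers in lowest terms. The following are equivalent:
\begin{itemize}
\item[(a)] some $q_j$ is divisible by all of $q_1,\dots,q_n$;
\item[(b)] every tight instance with these entitlements has an OMMS allocation.
\end{itemize}
\end{theorem}

The proofs are self-contained. We do not determine for which entitlement vectors all instances with identical valuations, tight or not, have an OMMS allocation, nor the best factor to which the shares can always be approximated; Corollary~\ref{cor:approx} only shows that this factor is below $1$ for every $n\ge3$.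

\section{The proportional bound and tight instances}\label{sec:prelim}

The share $\operatorname{OMMS}_i$ is a maximum over infinitely many pairs $(\ell,d)$ and is hard to compute in general. An averaging bound determines it in the one situation that we need. A $d$-partition is \emph{balanced} for a valuation $u$ if each of its bundles has value $u(M)/d$.

\begin{lemma}\label{lem:avg}
Let $u$ be an additive valuation, let $1\le\ell\le d$, and let $\operatorname{MMS}(\ell,d)$ be the share defined by $u$.
\begin{itemize}
\item[(a)] In every $d$-partition, the $\ell$ least valuable bundles have total value at most $\frac{\ell}{d}u(M)$, and the $\ell$ most valuable bundles have total value at least $\frac{\ell}{d}u(M)$. In particular $\operatorname{MMS}(\ell,d)\le\frac{\ell}{d}u(M)$.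
\item[(b)] If $M$ has a balanced $d$-partition, then $\operatorname{MMS}(\ell,d)=\frac{\ell}{d}u(M)$.
\item[(c)] If $\ell<d$ and $\operatorname{MMS}(\ell,d)=\frac{\ell}{d}u(M)$, then $M$ has a balanced $d$-partition.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Each index $s\in[d]$ lies in $\binom{d-1}{\ell-1}=\frac{\ell}{d}\binom{d}{\ell}$ of the $\binom d\ell$ subsets $I\subseteq[d]$ of size $\ell$. Hence the average of $u(\bigcup_{s\in I}P_s)$ over these subsets is $\frac{\ell}{d}u(M)$. The minimum over $I$ is at most the average, and the maximum is at least the average.

(b) In a balanced $d$-partition every union of $\ell$ bundles has value $\frac{\ell}{d}u(M)$; the reverse inequality is (a).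

(c) Let $z_1\le\dots\le z_d$ be the bundle values of an optimal $d$-partition and put $m=u(M)/d$. By assumption $z_1+\dots+z_\ell=\ell m$, and therefore $z_{\ell+1}+\dots+z_d=(d-\ell)m$, a nonempty sum because $\ell<d$. So both groups have average $m$. The largest number of the first group is at least its average and the smallest of the second group is at most its average, which gives $m\le z_\ell\le z_{\ell+1}\le m$. Thus the numbers in the first group are at most $m$ with average $m$, those in the second group are at least $m$ with average $m$, and all $z_s$ equal $m$.
\end{proof}

\begin{lemma}\label{lem:share}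
For every agent $i$ we have $\operatorname{OMMS}_i\le\bar w_iu_i(M)$. Equality holds if $\bar w_i=\ell/d$ for positive integers $\ell,d$ such that $M$ has a balanced $d$-partition for $u_i$.
\end{lemma}

\begin{proof}
For an admissible pair, $\operatorname{MMS}_i(\ell,d)\le\frac{\ell}{d}u_i(M)\le\bar w_iu_i(M)$ by Lemma~\ref{lem:avg}(a) and $u_i(M)\ge0$. If $\bar w_i=\ell/d$, the pair $(\ell,d)$ is admissible, and Lemma~\ref{lem:avg}(b) gives $\operatorname{OMMS}_i\ge\frac{\ell}{d}u_i(M)$.
\end{proof}

The next observation is the reason for looking at tight instances: there the inequalities defining an OMMS allocation become equations, and equations can be made rigid.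

\begin{lemma}\label{lem:exact}
In a tight instance, an allocation is an OMMS allocation if and only if $u(A_i)=\bar w_iu(M)$ for every $i$.
\end{lemma}

\begin{proof}
If $u(A_i)\ge\bar w_iu(M)$ for all $i$, then both sides sum to $u(M)$ over $i$, so no inequality is strict. The converse is the definition of tightness.
\end{proof}

\begin{remark}\label{rem:irr}
Tightness forces rational entitlements unless $u(M)=0$. If $\bar w_i$ is irrational and $(\ell,d)$ attains $\operatorname{OMMS}_i$, then $\ell/d<\bar w_i$, and $\operatorname{OMMS}_i\le\frac{\ell}{d}u(M)<\bar w_iu(M)$ when $u(M)>0$. This is why Theorems~\ref{thm:criterion} and~\ref{thm:tight} concern rational vectors.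
\end{remark}

\section{When one partition serves everyone}\label{sec:exist}

For two agents the idea is cut and choose: agent $1$ cuts $M$ into the $d$ bundles that certify $\operatorname{OMMS}_1$, agent $2$ takes the best $d-\ell$ of them, and agent $1$ keeps the other $\ell$. The cutter is safe whichever $\ell$ bundles remain, and the chooser obtains a full proportional share. The same scheme works with several cutters provided that they want the same cut.

\begin{proof}[Proof of Theorem~\ref{thm:exist}]
For $n=1$ the only allocation gives $M$ to the agent, and $\operatorname{OMMS}_1\le u_1(M)$ by Lemma~\ref{lem:share}. Let $n\ge2$, let agents $1,\dots,n-1$ have valuation $u$ and normalized entitlement $a$, so that $\bar w_n=1-(n-1)a>0$. These agents have a common share $t=\operatorname{OMMS}_1=\dots=\operatorname{OMMS}_{n-1}$. Choose a pair $(\ell,d)$ with $\ell/d\le a$ and a $d$-partition $P$ in which every union of $\ell$ bundles has $u$-value at least $t$. Since $(n-1)\ell\le(n-1)ad<d$, the number $k=d-(n-1)\ell$ is positive. Give agent $n$ the $k$ bundles of $P$ that are most valuable under $u_n$. By Lemmas~\ref{lem:avg}(a) and~\ref{lem:share}, their value is at least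
\[
\frac{k}{d}\,u_n(M)=\Bigl(1-(n-1)\frac{\ell}{d}\Bigr)u_n(M)\ge\bigl(1-(n-1)a\bigr)u_n(M)=\bar w_nu_n(M)\ge\operatorname{OMMS}_n .
\]
Exactly $(n-1)\ell$ bundles remain. Give $\ell$ of them to each of the agents $1,\dots,n-1$; each receives $u$-value at least $t$.
\end{proof}

The hypothesis enters once: it provides one partition $P$ that certifies the shares of all agents but the last. The last agent needs no certificate, because choosing first yields the proportional share. A counterexample must therefore contain two agents whose certifying partitions conflict, together with further agents who absorb all remaining value.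

\section{Rows against columns}\label{sec:grid}

To create the conflict, arrange the goods in an $a\times b$ table and choose values so that the rows form a balanced $a$-partition and the columns a balanced $b$-partition. If all goods had the same value, many other sets would be worth as much as a row or a column, and a disjoint pair would be easy to find. So we perturb the values, keeping all row sums and column sums, until the rows are the only sets with the value of a row and the columns the only sets with the value of a column. A row and a column always share a good.

\begin{example}\label{ex:small}
Take six goods in a $2\times3$ table with values $u=25+e$: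
\[
e=\begin{pmatrix}1&5&-6\\-1&-5&6\end{pmatrix},\qquad u=\begin{pmatrix}26&30&19\\24&20&31\end{pmatrix}.
\]
Rows are worth $75$, columns $50$, and $u(M)=150$. Let $S\subseteq M$ have indicator $s_{ij}\in\{0,1\}$. Then $u(S)=25|S|+e(S)$ with $|e(S)|\le24$, so $u(S)$ is a multiple of $25$ only if $e(S)=0$. Put $\delta_j=s_{1j}-s_{2j}\in\{-1,0,1\}$. Then
\[
e(S)=\delta_1+5\delta_2-6\delta_3=(\delta_1-\delta_3)+5(\delta_2-\delta_3),
\]
and both brackets lie in $\{-2,\dots,2\}$, so $e(S)=0$ forces $\delta_1=\delta_2=\delta_3$. The common value $1$ means that $S$ is the first row, $-1$ that it is the second row, and $0$ that it is a union of columns, which has even size. A set of value $75$ has three goods and so is a row; a set of value $50$ has two goods and so is a column.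

Agents with $\bar w_1=\frac12$ and $\bar w_2=\frac13$ have shares $75$ and $50$ by Lemma~\ref{lem:share}, and they cannot both receive exactly these values. This is not yet a counterexample, because the third agent, with $\bar w_3=\frac16$, does not claim the remaining $25$. An admissible pair has $d\ge6\ell$, and a $d$-partition has at least $d-6$ empty bundles. This is at least $\ell$ unless $(\ell,d)=(1,6)$, where the best partition consists of single goods. So $\operatorname{OMMS}_3=19$, the instance is not tight, and the bundles $\{30,20,31\}$, $\{26,24\}$, $\{19\}$ form an OMMS allocation.
\end{example}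

To remove the slack, every $\bar w_i$ should be a multiple of $1/a$ or of $1/b$. If the agents served by rows hold $p/a$ in total and the others $p'/b$, with $p,p'\ge1$, then $pb+p'a=ab$. For coprime $a,b$ this gives $a\mid p$, hence $p\ge a$ and $p'\le0$, which is absurd. So $a$ and $b$ must have a common factor. In a $4\times6$ table one half is both two rows and three columns, and we split $1=(\frac14+\frac14)+(\frac16+\frac13)$. Here $\frac14$ is not a multiple of $\frac16$ and $\frac16$ is not a multiple of $\frac14$, so neither rows alone nor columns alone serve all agents.

In the example, $\delta_1=\delta_2=\delta_3$ says that $s_{ij}$ is a function of $i$ plus a function of $j$. The step from this to ``rows or columns'' holds in any dimension. Let $M=[d_1]\times\dots\times[d_r]$ and write $g=(g_1,\dots,g_r)$ for its elements. A \emph{slice of axis $k$} is a set $\{g:g_k=c\}$ with $c\in[d_k]$, and a \emph{cylinder over axis $k$} is a set $\{g:g_k\in C\}$ with $\emptyset\ne C\subsetneq[d_k]$; it is a union of $|C|$ slices. In a table, cylinders over the two axes are unions of rows and unions of columns. We write $\mathbf 1_S$ for the indicator function of $S$.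

\begin{lemma}\label{lem:cyl}
Let $M=[d_1]\times\dots\times[d_r]$.
\begin{itemize}
\item[(a)] Let $\emptyset\ne S\subsetneq M$, and suppose that there are functions $\alpha_k:[d_k]\to\mathbb R$ with $\mathbf 1_S(g)=\sum_{k=1}^r\alpha_k(g_k)$ for all $g\in M$. Then $S$ is a cylinder.
\item[(b)] Two cylinders over different axes intersect.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Since $\mathbf 1_S$ is not constant, some $\alpha_k$ is not constant. Suppose that $\alpha_k$ and $\alpha_l$ are both nonconstant, with $k\ne l$. Choose $c,c'\in[d_k]$ and $b,b'\in[d_l]$ with $\delta=\alpha_k(c')-\alpha_k(c)>0$ and $\delta'=\alpha_l(b')-\alpha_l(b)>0$, and fix all other coordinates. If $v$ is the value of $\mathbf 1_S$ at $(g_k,g_l)=(c,b)$, then its values at $(c',b)$ and $(c',b')$ are $v+\delta$ and $v+\delta+\delta'$. These are three different values of a function that takes only the values $0$ and $1$. So exactly one $\alpha_k$ is nonconstant, $\mathbf 1_S(g)$ depends only on $g_k$, and $S=\{g:g_k\in C\}$ for some $C\subseteq[d_k]$. The set $C$ is neither empty nor all of $[d_k]$ because $S$ is neither empty nor $M$.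

(b) For $k\ne l$ and nonempty $C\subseteq[d_k]$, $C'\subseteq[d_l]$, there is a point with $g_k\in C$ and $g_l\in C'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:explicit}]
\emph{The instance.} Let $M=[4]\times[6]$. A $4\times 6$ matrix with zero row and column sums is determined by its upper left $3\times5$ block, which can be chosen freely. We fill this block with distinct powers of $5$, so that no small integer combination of its entries vanishes, and complete it:
\[
e_{ij}=5^{5(i-1)+(j-1)}\quad(i\le3,\ j\le5),\qquad
e_{i6}=-\sum_{j\le5}e_{ij}\quad(i\le3),
\]
\[
e_{4j}=-\sum_{i\le3}e_{ij}\quad(j\le5),\qquad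
e_{46}=\sigma:=\sum_{i\le3,\,j\le5}e_{ij}=\sum_{k=0}^{14}5^k=\frac{5^{15}-1}{4}.
\]
Rows $1,2,3$ and columns $1,\dots,5$ of $e$ sum to zero by definition, and row $4$ and column $6$ each sum to $-\sigma+\sigma=0$. The block, the entries $e_{i6}$ with $i\le3$, the entries $e_{4j}$ with $j\le5$, and the corner each contribute $\sigma$ to the sum of absolute values, so
\[
\sum_{(i,j)\in M}|e_{ij}|=4\sigma=5^{15}-1<K:=5^{15}.
\]
All four agents value good $(i,j)$ at $u(i,j)=K+e_{ij}$, a positive integer. Rows are worth $6K$, columns $4K$, and $u(M)=24K$.

\emph{Rigidity.} We claim that a set of value $6K$ is a row and a set of value $4K$ is a column. Let $u(S)=mK$ with $m\in\{4,6\}$. From $u(S)=K|S|+e(S)$ and $|e(S)|<K$ we get $|S|=m$ and $e(S)=0$. Write $s_{ij}=\mathbf 1_S(i,j)$. A block entry $e_{ij}$ occurs in $e(S)=\sum s_{ij}e_{ij}$ four times: in its own cell, with a minus sign in cells $(i,6)$ and $(4,j)$, and with a plus sign in cell $(4,6)$. Hence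
\[
0=e(S)=\sum_{i\le3,\,j\le5}c_{ij}e_{ij},\qquad c_{ij}=s_{ij}-s_{i6}-s_{4j}+s_{46}\in\{-2,-1,0,1,2\}.
\]
A sum $\sum_kc_k5^k$ with integers $|c_k|\le2$ vanishes only if all $c_k$ vanish: if $h$ is the largest index with $c_h\ne0$, that term has absolute value at least $5^h$, while the lower terms have total absolute value at most $2\cdot\frac{5^h-1}{4}<5^h$. So all $c_{ij}$ are zero. Put $\alpha_i=s_{i6}$ for $i\in[4]$ and $\beta_j=s_{4j}-s_{46}$ for $j\in[6]$. Then $s_{ij}=\alpha_i+\beta_j$ on all of $M$: for $i\le3$, $j\le5$ this is $c_{ij}=0$; for $i=4$ it reads $s_{4j}=s_{46}+s_{4j}-s_{46}$; and for $j=6$ it reads $s_{i6}=s_{i6}+0$. By Lemma~\ref{lem:cyl}(a), $S$ is a union of rows, so that $6$ divides $|S|$, or a union of columns, so that $4$ divides $|S|$. As $4\nmid6$ and $6\nmid4$, the case $|S|=6$ gives one row and the case $|S|=4$ one column.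

\emph{No OMMS allocation.} The entitlements $(3,3,2,4)$ give $\bar w=(\frac14,\frac14,\frac16,\frac26)$. The rows form a balanced $4$-partition and the columns a balanced $6$-partition, so Lemma~\ref{lem:share} shows that the instance is tight, with shares $6K,6K,4K,8K$. By Lemma~\ref{lem:exact}, an OMMS allocation would have $u(A_1)=6K$ and $u(A_3)=4K$. Then $A_1$ is a row and $A_3$ is a column, and they share a good, which is impossible in an allocation.
\end{proof}

\section{The divisibility criterion}\label{sec:criterion}

For general rational entitlements we use one axis for each denominator, so that every agent has a balanced partition certifying the proportional share. Two axes are not always enough. For $n=3$, if $q_1\mid q_2$, say, then $\bar w_3=1-\bar w_1-\bar w_2$ is a multiple of $1/q_2$, and $q_2$ is divisible by all three denominators; so under the hypothesis of Theorem~\ref{thm:criterion} none of $q_1,q_2,q_3$ divides another. For $(\frac16,\frac3{10},\frac8{15})$ the grid is $[6]\times[10]\times[15]$.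

The powers of $5$ served only to avoid finitely many accidental equations $e(S)=0$. In higher dimension it is simpler to show that a generic perturbation avoids them. We use two textbook facts: $(V^\perp)^\perp=V$ for a linear subspace $V$ of a finite-dimensional Euclidean space, and a nonzero real polynomial on $\mathbb R^m$ does not vanish identically on a nonempty open set.

\begin{lemma}\label{lem:generic}
Let $M=[d_1]\times\dots\times[d_r]$ and let $T\subseteq(0,1)$ be finite. There is an additive valuation $u$ on $M$ with $u(g)>0$ for all $g$ such that
\begin{itemize}
\item[(i)] every slice of axis $k$ has value $1/d_k$, for every $k$; in particular $u(M)=1$;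
\item[(ii)] every $S\subseteq M$ with $u(S)\in T$ is a cylinder.
\end{itemize}
\end{lemma}

\begin{proof}
Equip $\mathbb R^M$ with the standard inner product, so that $x(S)=\sum_{g\in S}x(g)=\langle x,\mathbf 1_S\rangle$. Let $V$ be the span of the indicators of all slices. A linear combination of these indicators, with coefficient $\alpha_k(c)$ for the slice $\{g:g_k=c\}$, is the function $g\mapsto\sum_k\alpha_k(g_k)$; so $V$ consists of exactly the functions in Lemma~\ref{lem:cyl}(a). The space $V^\perp$ consists of the vectors that sum to zero over every slice; for a table, these are the matrices with zero row and column sums, like $e$ above.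

Let $x_0$ be the constant vector $1/|M|$. A slice of axis $k$ has $|M|/d_k$ points, so $x_0+y$ satisfies (i) for every $y\in V^\perp$, and $x_0+y$ is strictly positive for $y$ in the set
\[
U=\{y\in V^\perp:|y(g)|<1/|M|\text{ for all }g\in M\},
\]
which is open in $V^\perp$ and contains $0$. Let $S\subseteq M$ with $\mathbf 1_S\notin V$. Since $V=(V^\perp)^\perp$, the linear form $y\mapsto y(S)$ on $V^\perp$ is nonzero. Hence for each $t\in T$ the function $f_{S,t}(y)=x_0(S)+y(S)-t$ is a nonzero polynomial on $V^\perp$. The product $F$ of these finitely many polynomials, over all such $S$ and all $t\in T$, is nonzero (an empty product is $1$), so $F(y)\ne0$ for some $y\in U$. Put $u=x_0+y$. Then $u(S)\notin T$ whenever $\mathbf 1_S\notin V$. If $u(S)\in T$, then $\mathbf 1_S\in V$, and $\emptyset\ne S\ne M$ because $0<u(S)<1$; by Lemma~\ref{lem:cyl}(a), $S$ is a cylinder.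
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Since $n\ge2$, each $\bar w_i=p_i/q_i$ lies in $(0,1)$. Let $d_1,\dots,d_r$ be the distinct values among $q_1,\dots,q_n$, let $M=[d_1]\times\dots\times[d_r]$ and $T=\{p_1/q_1,\dots,p_n/q_n\}$, and let the valuation $u$ of Lemma~\ref{lem:generic} be common to all agents. For each $i$ the slices of the axis of length $q_i$ form a balanced $q_i$-partition, so $\operatorname{OMMS}_i=p_i/q_i=\bar w_iu(M)$ by Lemma~\ref{lem:share}. The instance is tight.

Suppose that $(A_1,\dots,A_n)$ is an OMMS allocation. By Lemma~\ref{lem:exact}, $u(A_i)=p_i/q_i\in T$, so each $A_i$ is a cylinder $\{g:g_{k(i)}\in C_i\}$. The sets $A_i$ are pairwise disjoint, so by Lemma~\ref{lem:cyl}(b) all $k(i)$ equal one axis $k$. As $A_i$ is a union of $|C_i|$ slices of axis $k$, we get $p_i/q_i=|C_i|/d_k$, that is, $p_id_k=|C_i|q_i$. Since $p_i$ and $q_i$ are coprime, $q_i\mid d_k$ for every $i$. But $d_k=q_j$ for some $j$, which contradicts the hypothesis.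
\end{proof}

The divisibility hypothesis is used only in the last line. If it fails, the grid has an axis of length $q_j$ divisible by all $q_i$, and distributing the slices of that axis is an OMMS allocation. The failure is not a defect of the grid: in any tight instance, agent $j$ alone forces a balanced $q_j$-partition to exist.

\begin{proof}[Proof of Theorem~\ref{thm:tight}]
If (a) fails, the instance built in the proof of Theorem~\ref{thm:criterion} is tight and has no OMMS allocation, so (b) fails.

Now let $q_j$ be divisible by all $q_i$ and consider a tight instance. If $u(M)=0$, all shares are zero and every allocation is an OMMS allocation, so let $u(M)>0$. Choose a pair $(\ell,d)$ admissible for agent $j$ that attains $\operatorname{OMMS}_j$. By tightness and Lemma~\ref{lem:avg}(a),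
\[
\frac{p_j}{q_j}\,u(M)=\operatorname{MMS}_j(\ell,d)\le\frac{\ell}{d}\,u(M)\le\frac{p_j}{q_j}\,u(M).
\]
Equality holds throughout, so $\ell/d=p_j/q_j$, which is less than $1$ because $n\ge2$. By Lemma~\ref{lem:avg}(c), $M$ has a balanced $d$-partition. From $\ell q_j=p_jd$ and the coprimality of $p_j$ and $q_j$ we get $d=kq_j$ for a positive integer $k$. Merging the bundles in groups of $k$ gives $q_j$ bundles of value $u(M)/q_j$. Give agent $i$ exactly $p_iq_j/q_i$ of them. These numbers are integers by (a), they sum to $q_j\sum_i\bar w_i=q_j$, and agent $i$ receives $\bar w_iu(M)=\operatorname{OMMS}_i$.
\end{proof}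

\begin{remark}\label{rem:consistent}
The criterion agrees with Theorem~\ref{thm:exist}. If $n-1$ of the normalized entitlements equal $p/q$ in lowest terms, the last one is $(q-(n-1)p)/q$, whose reduced denominator divides $q$; so condition (a) holds. For $n=2$ it therefore holds for every rational $\bar w$.
\end{remark}

\section{Density of the bad entitlements}\label{sec:dense}

The most obvious rational approximations of a point of the simplex are useless here: if all coordinates are written over one prime denominator, all $q_i$ coincide and the hypothesis of Theorem~\ref{thm:criterion} fails. We imitate instead the denominators $6=2\cdot3$, $10=2\cdot5$, $15=3\cdot5$, replacing $3$ and $5$ by large primes $q$ and $r$. The first two denominators will be exactly $2q$ and $2r$. The point is that two fractions with odd numerators over $2q$ and $2r$ add up to a fraction over $qr$, so that the factor $2$ disappears from all other denominators and none of them can be a multiple of $2qr$.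

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
Let $x$ be a point of the open simplex and let $q\ne r$ be odd primes. Every real number $y$ lies between two consecutive odd integers, both within distance $2$ of $y$, and an odd prime divides at most one of them, since they differ by $2$. So there are odd integers $a,b$ with
\[
q\nmid a,\quad |a-2qx_1|\le2,\qquad r\nmid b,\quad |b-2rx_2|\le2 .
\]
Put $\bar w_1=\frac{a}{2q}$ and $\bar w_2=\frac{b}{2r}$. The products $ar$ and $bq$ are odd, so their sum is even and
\[
1-\bar w_1-\bar w_2=1-\frac{ar+bq}{2qr}=\frac{c}{qr},\qquad c=qr-\frac{ar+bq}{2}\in\mathbb Z .
\]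
Let $c_i=\lfloor x_iqr\rfloor$ for $3\le i\le n-1$, let $c_n=c-\sum_{i=3}^{n-1}c_i$, and put $\bar w_i=c_i/(qr)$ for $3\le i\le n$; here $n\ge3$ is used. The $\bar w_i$ sum to $1$. Moreover $|\bar w_1-x_1|\le\frac1q$, $|\bar w_2-x_2|\le\frac1r$ and $|\bar w_i-x_i|<\frac1{qr}$ for $3\le i\le n-1$, and since both vectors have coordinate sum $1$,
\[
|\bar w_n-x_n|\le\frac1q+\frac1r+\frac{n-3}{qr}.
\]
Thus $\bar w\to x$ as $q,r\to\infty$, and for large $q,r$ all $\bar w_i$ are positive.

Since $a$ is odd and not divisible by $q$, the reduced denominator of $\bar w_1$ is $q_1=2q$; in the same way $q_2=2r$, and $q_i\mid qr$ for $i\ge3$. A number divisible by $2q$ and $2r$ is divisible by $2qr$, while every $q_j$ is smaller than $2qr$. So no $q_j$ is divisible by all $q_i$, and Theorem~\ref{thm:criterion} applies to $\bar w$.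
\end{proof}

The choice $q=3$, $r=5$, $a=1$, $b=3$ gives $c=15-\frac{5+9}{2}=8$ and recovers $(\frac16,\frac3{10},\frac8{15})$. Theorem~\ref{thm:dense} provides a counterexample for each $n\ge3$, and since an instance has only finitely many allocations, each counterexample also rules out a sufficiently good approximation.

\begin{corollary}\label{cor:approx}
For every $n\ge3$ there are a number $\alpha<1$ and an instance with $n$ agents and identical valuations in which no allocation satisfies $u(A_i)\ge\alpha\operatorname{OMMS}_i$ for all $i$.
\end{corollary}

\begin{proof}
Take an instance without an OMMS allocation. For each allocation $A$ some agent $i$ has $u(A_i)<\operatorname{OMMS}_i$; this share is positive, and $\rho(A)=u(A_i)/\operatorname{OMMS}_i<1$. There are finitely many allocations, so $\rho^*=\max_A\rho(A)<1$, and every $\alpha$ with $\rho^*<\alpha<1$ has the stated property.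
\end{proof}

\begin{thebibliography}{1}

\bibitem{CSS}
Mithun Chakraborty, Erel Segal-Halevi, and Warut Suksompong,
\emph{Weighted Fairness Notions for Indivisible Items Revisited},
arXiv:2112.04166 (2021).

\end{thebibliography}
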